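# Averaging in $q$-normed spaces, and nonzero measurable cohomology of compact groups

## Averaging a cocycle, and the guess that nothing survives

Let a compact metric group $G$ act continuously and linearly on a complete metrizable topological vector space $A$. Can the cohomology of $G$ with coefficients in $A$ be nonzero in some positive degree? The question, in the form below, is posed in Tim Austin and Calvin C. Moore, "Continuity properties of measurable group cohomology", arXiv:1004.4937 (2010). They also ask it for other contractible Polish groups; these notes treat only F-spaces.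

The first guess is **no**. If $\phi$ is a cocycle, we would like to integrate out its last variable against Haar measure:
$$\psi(g_1,\dots,g_{p-1})=(-1)^p\int_G\phi(g_1,\dots,g_{p-1},h)\,d\lambda(h),\tag{1}$$
and a formal computation gives $d\psi=\phi$. A compact group has an invariant probability measure, and a vector space lets us divide, so formula (1) looks available. We first fix the terms, and then test the guess.

Throughout, $\lambda$ is the normalized Haar measure of $G$. It is invariant under left and right translations and under inversion. Vector spaces are real; for complex examples replace $\mathbb R$ by $\mathbb C$ everywhere, with no other change.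

**Definition (Polish module).** A *Polish $G$-module* is a Polish Abelian group $A$ on which $G$ acts by continuous automorphisms $a\mapsto T^ga$ so that $(g,a)\mapsto T^ga$ is continuous on $G\times A$.

For example, $C(G)$ with the sup norm and $(T^gf)(x)=f(g^{-1}x)$ is one, and so is $\mathbb Z$ with the trivial action.

**Definition (measurable cohomology).** $\mathcal C^p(G,A)$ is the group of Haar-measurable maps $G^p\to A$ modulo equality almost everywhere, and
$$d\phi(g_1,\dots,g_{p+1})=T^{g_1}\phi(g_2,\dots,g_{p+1})+\sum_{i=1}^p(-1)^i\phi(g_1,\dots,g_ig_{i+1},\dots,g_{p+1})+(-1)^{p+1}\phi(g_1,\dots,g_p).\tag{2}$$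
Then $\mathrm H^p_{\mathrm m}(G,A)=\ker(d|_{\mathcal C^p})/d(\mathcal C^{p-1})$.

The maps $(g_1,\dots,g_{p+1})\mapsto(g_1,\dots,g_ig_{i+1},\dots,g_{p+1})$ carry Haar measure to Haar measure, so (2) makes sense modulo null sets. In low degrees, $da(g)=T^ga-a$ for $a\in A=\mathcal C^0$, and a 1-cocycle is a $\phi$ with $\phi(gh)=\phi(g)+T^g\phi(h)$ for a.e. $(g,h)$.

**Definition (F-space).** An *F-space* is a complete metrizable topological vector space. A *Fréchet space* is a locally convex F-space.

A separable F-space is a contractible Polish Abelian group under addition. All our examples have the following form. Fix $0<q<1$; then $|s+t|^q\le|s|^q+|t|^q$.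

**Definition ($q$-Banach space).** A *$q$-norm* on a vector space is a function $N\ge0$ with $N(f+g)\le N(f)+N(g)$, $N(cf)=|c|^qN(f)$, and $N(f)=0$ only for $f=0$. A *separable $q$-Banach space* is a vector space with a $q$-norm whose metric $N(f-g)$ is complete and separable.

Scalar multiplication is continuous since $N(cf-c_0f_0)\le|c|^qN(f-f_0)+|c-c_0|^qN(f_0)$, so a separable $q$-Banach space is a separable F-space. The standard example is $L^q(G)$ with $N(f)=\int|f|^q\,d\lambda$. If $G$ is infinite, $\lambda$ has no atoms (an atom would, by invariance, give every point the same positive mass), and then $L^q(G)$ is not locally convex. Indeed, suppose a convex neighborhood $W$ of $0$ lay in $\{N\le 1\}$. Cut $G$ into $m$ sets $E_i$ of measure $1/m$. For $c>0$,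
$$c\cdot\mathbf 1=\frac1m\sum_{i=1}^m cm\mathbf 1_{E_i},\qquad N(cm\mathbf 1_{E_i})=c^qm^{q-1}\to0\quad(m\to\infty),\tag{3}$$
so $c\mathbf 1\in W$ for every $c$, although $N(c\mathbf 1)=c^q$ is unbounded.

We use two known facts. If $A$ is a Fréchet space that is a Polish $G$-module, then $\mathrm H^p_{\mathrm m}(G,A)$ agrees with the cohomology of continuous cochains; consequently, for $G$ compact and $A$ Fréchet, $\mathrm H^p_{\mathrm m}(G,A)=(0)$ for all $p\ge1$. Without division, vanishing can fail: $\mathrm H^2_{\mathrm m}(\mathbb T,\mathbb Z)\cong\mathbb Z$ for the trivial action.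

## Finite groups, Fréchet spaces, trivial actions, $L^q(G)$: four cases where the guess holds

**Finite $G$, all degrees.** Let $G$ be finite, $A$ an F-space, $p\ge1$, and $\phi$ a $p$-cocycle; here cochains are simply all functions. Put $S(g_1,\dots,g_{p-1})=\sum_{h\in G}\phi(g_1,\dots,g_{p-1},h)$. Sum $d\phi(g_1,\dots,g_p,h)=0$ over $h$. In the term with $g_ph$, as $h$ runs over $G$ so does $g_ph$, so it contributes $(-1)^pS(g_1,\dots,g_{p-1})$. The result is
$$0=T^{g_1}S(g_2,\dots,g_p)+\sum_{i=1}^{p-1}(-1)^iS(\dots,g_ig_{i+1},\dots)+(-1)^pS(g_1,\dots,g_{p-1})+(-1)^{p+1}|G|\,\phi(g_1,\dots,g_p),$$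
that is, $0=dS+(-1)^{p+1}|G|\phi$. The $T^g$ are additive, hence $\mathbb Q$-linear, so
$$\phi=d\big((-1)^p|G|^{-1}S\big)\quad\text{and}\quad\mathrm H^p_{\mathrm m}(G,A)=(0).\tag{4}$$

**Fréchet $A$.** For continuous cochains the same computation works with $\int_G\,d\lambda(h)$ in place of $|G|^{-1}\sum_h$. The integral of a continuous $F:G\to A$ exists because Riemann sums $\sum_i\lambda(E_i)F(g_i)$ are Cauchy: in each continuous seminorm, two of them differ by at most the oscillations of $F$ on the pieces. The triangle inequality for seminorms is what makes this work.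

**Trivial action, degree 1.** Let $G$ act trivially on any separable F-space $A$, and let $\phi(gh)=\phi(g)+\phi(h)$ for a.e. $(g,h)$. Then $\phi=0$ a.e. The image of $\lambda$ under $\phi$ is a Borel probability measure on a Polish space, hence there is a compact $Q\subset A$ with $\lambda(E)>\frac12$ for $E=\phi^{-1}(Q)$. For a.e. $g$ the set $E\cap g^{-1}E$ has positive measure, so it contains an $h$ with $\phi(g)=\phi(gh)-\phi(h)$. Hence $\phi(g)\in Q':=Q-Q$ for a.e. $g$. Now for a.e. $g$ we have $\phi(hg)=\phi(h)+\phi(g)$ for a.e. $h$. Replace $h$ by $hg^{j-1}$ for $j=1,\dots,n$ (each right translation preserves null sets) and add: $n\phi(g)=\phi(hg^n)-\phi(h)$ for a.e. $h$. So $n\phi(g)$ lies in the compact, hence bounded, set $Q'-Q'$ for all $n$, and $\phi(g)=\frac1n\cdot n\phi(g)\to0$. Therefore $\mathrm H^1_{\mathrm m}(G,A)=0$: in degree 1 a counterexample needs a nontrivial action.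

**The non-locally-convex module $L^q(G)$, degree 1.** Let $G$ be infinite and act by $(T^gf)(x)=f(g^{-1}x)$. To evaluate a cocycle at points we need a measure-theoretic fact, used again later. For a Polish Abelian group $A$, write $L^0(G,A)$ for the Polish group of measurable maps $G\to A$ mod null sets, with convergence in measure; a metric is $\rho(f,f')=\int\min(1,|f-f'|)\,d\lambda$, where $|\cdot|$ is the distance to $0$ in a complete invariant metric of $A$.

**Fact A (joint representatives).** Let $\Omega$ be a standard Borel space with a probability measure (for us $G^r$ with Haar measure). Measurable maps $F:\Omega\to L^0(G,A)$ mod null sets are the same as elements $f$ of $L^0(\Omega\times G,A)$, through $F(\omega)=f(\omega,\cdot)$.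

*Proof.* Given $F$, separability gives measurable countably-valued $F_j$ with $\rho(F_j(\omega),F(\omega))<2^{-j}$. Choosing representatives of the countably many values, $f_j(\omega,x)=F_j(\omega)(x)$ is jointly measurable. For each $\omega$, $\int\sum_j\min(1,|f_{j+1}-f_j|)\,d\lambda<\infty$, so for a.e. $x$ the sequence $f_j(\omega,x)$ is Cauchy, and its limit represents $F(\omega)$. Put $f=\lim f_j$ where the limit exists and $f=0$ elsewhere. Uniqueness is Fubini's theorem. Conversely, for $f$ jointly measurable and $f'\in L^0(G,A)$ the function $\omega\mapsto\rho(f(\omega,\cdot),f')$ is measurable by Fubini, so preimages of balls are measurable, and separability makes $F$ measurable. $\square$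

Let $\phi:G\to L^q(G)$ be a 1-cocycle. First, it is a.e. bounded: choose $C$ so that $E=\{N\circ\phi\le C\}$ has measure $>\frac12$; for a.e. $g$ there is $h\in E\cap g^{-1}E$ with $\phi(g)=\phi(gh)-T^g\phi(h)$, so $N(\phi(g))\le2C$. Next, the cocycle identity reads $\phi(gh)(x)=\phi(g)(x)+\phi(h)(g^{-1}x)$ for a.e. $(g,h,x)$. For $t\in G$ put $\psi(x)=\phi(tx^{-1})(t)$. For a.e. $t$ and a.e. $(g,x)$,
$$\psi(g^{-1}x)=\phi(tx^{-1}g)(t)=\phi(tx^{-1})(t)+\phi(g)\big((tx^{-1})^{-1}t\big)=\psi(x)+\phi(g)(x).$$
And $\iint|\phi(tx^{-1})(t)|^q\,dx\,dt=\int N(\phi(u))\,d\lambda(u)\le2C$, so $\psi\in L^q(G)$ for a.e. $t$. Thus $\phi=d\psi$ and $\mathrm H^1_{\mathrm m}(G,L^q(G))=0$, although $L^q(G)$ is not locally convex. The guess has survived, but this time not by averaging.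

## The cost of an average in a $q$-norm

Averaging $m$ vectors in a $q$-normed space gives only
$$N\Big(\frac1m\sum_{i=1}^mf_i\Big)\le m^{-q}\sum_{i=1}^mN(f_i)=m^{1-q}\cdot\frac1m\sum_{i=1}^mN(f_i),\tag{5}$$
and (3), with disjoint supports, shows that the factor $m^{1-q}$ is attained. For a fixed finite group this is harmless. For an infinite group, Riemann sums for (1) have no reason to stay bounded. This is the exact point at which the averaging proof stops.

A failed proof is not yet a nonzero class. To produce one, look for a larger module $X\supset A$ and $k\in X$ with $\phi(g):=T^gk-k\in A$ for all $g$. Then $\phi$ is a cocycle, and it is a coboundary of some $a\in A$ exactly when $k-a$ is $G$-invariant, i.e. when $k$ can be made invariant by a correction from $A$. In a Fréchet space, averaging $k$ over $G$ does that. So we want the invariant vector that averaging would produce to be too big to lie in $X$.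

Functions on $G$ are natural: for $k\ge0$ with $\int k\,d\lambda=1$, the average of $k$ over translates is the constant $\mathbf 1$. If $k$ is a narrow bump, $\int k^q\,d\lambda$ is tiny while $N(\mathbf 1)=1$. The subgroup $A$ should be the functions of integral $0$. But in $L^q(G)$, $G$ infinite, this breaks down: the integral is not continuous, and the integral-zero functions are dense among the bounded ones, since $f-(\int f)k$ has integral $0$ and is as close to $f$ as we like.

What gets past this is to add a *very small multiple of the sup norm*. For $v>0$ put $N_v(f)=\int|f|^q\,d\lambda+v\|f\|_\infty^q$ on $C(G)$. For fixed $v$ the topology is that of the sup norm, so the integral is continuous. If $v$ is tiny compared with $\|k\|_\infty^{-q}$, the bump $k$ is still tiny and $\mathbf 1$ still has size at least $1$. On integral-zero functions the cocycle $T^gk-k$ has exactly one primitive, $k-\mathbf 1$ (two primitives differ by an invariant function of integral $0$, i.e. by $0$): a small cocycle with a large primitive. One such coordinate has vanishing cohomology,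 being a Banach space up to equivalence. Infinitely many coordinates together will not.

For instance, with $G=\mathbb T=\mathbb R/\mathbb Z$ and $q=\frac12$, let $k_n$ be the tent of height $2\cdot4^n$ on an arc of length $4^{-n}$. Its integral is $1$, and $\int k_n^{1/2}=(2\cdot4^n)^{1/2}\,4^{-n}\cdot\frac23=\frac{2\sqrt2}3\,2^{-n}\le2^{-n}$.

## A nonzero class in degree one for every infinite compact metric group

**Theorem 1.** Let $G$ be any infinite compact metric group and $0<q<1$. There is a separable, non-locally-convex $q$-Banach space $A$, with a continuous action of $G$ by linear isometries, such that $\mathrm H^1_{\mathrm m}(G,A)\ne(0)$. Moreover $\mathrm H^1_{\mathrm m}(G,A)$ contains a copy of $\ell^\infty/\ell^q$.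

So the guess is wrong, already for $p=1$.

**Step 1: bumps with integral one and tiny $q$-size.** Since $G$ is infinite, $\lambda$ has no atoms, so there are open $U_n\ni e$ with $\lambda(U_n)^{1-q}\le2^{-n}$, $n\ge1$; in particular $\lambda(U_n)\le\frac12$. Choose $k_n\in C(G)$ with $k_n\ge0$, $k_n=0$ off $U_n$ and $\int k_n\,d\lambda=1$. Hölder's inequality with exponents $1/q$ and $1/(1-q)$, applied to $k_n^q\cdot\mathbf 1_{U_n}$, gives
$$\int k_n^q\,d\lambda\le\Big(\int k_n\,d\lambda\Big)^q\lambda(U_n)^{1-q}\le2^{-n}.\tag{6}$$

**Step 2: the modules $X$ and $A$.** Put $v_n=2^{-n}(1+\|k_n\|_\infty)^{-q}$ and, for $f\in C(G)$,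
$$N_n(f)=\int|f|^q\,d\lambda+v_n\|f\|_\infty^q,\qquad v_n\|f\|_\infty^q\le N_n(f)\le(1+v_n)\|f\|_\infty^q.$$
So $N_n$ is a complete $q$-norm inducing the sup-norm topology. Let
$$X=\Big\{f=(f_n)_{n\ge1}\in C(G)^{\mathbb N}:N(f)=\sum_nN_n(f_n)<\infty\Big\},\qquad A=\Big\{f\in X:\int f_n\,d\lambda=0\text{ for all }n\Big\}.$$
$X$ is complete. If $(f^{(j)})$ is Cauchy, each coordinate converges, say to $f_n$. From $\sum_{n\le M}N_n(f^{(i)}_n-f^{(j)}_n)\le\varepsilon$ for large $i,j$, letting $i\to\infty$ and then $M\to\infty$ gives $N(f-f^{(j)})\le\varepsilon$, so $f\in X$ and $f^{(j)}\to f$. It is separable: finitely supported sequences with entries in a countable dense subset of $C(G)$ are dense. Each $f\mapsto\int f_n\,d\lambda$ is continuous on $X$, so $A$ is closed. Both are separable $q$-Banach spaces.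

Let $(T^gf)_n(x)=f_n(g^{-1}x)$. This is a linear action preserving $N$ and $A$. For fixed $f$, $g\mapsto T^gf$ is continuous: each coordinate is continuous into $(C(G),\|\cdot\|_\infty)$, and the tails $\sum_{n>M}N_n((T^gf)_n)=\sum_{n>M}N_n(f_n)$ are small uniformly in $g$. Since $N(T^{g'}f'-T^gf)\le N(f'-f)+N(T^{g'}f-T^gf)$, the action is jointly continuous. So $X$ and $A$ are Polish $G$-modules.

**Step 3: the cocycle.** By (6) and the choice of $v_n$, the sequence $k=(k_n)$ has $N(k)\le\sum_n(2^{-n}+2^{-n})=2$, so $k\in X$. Put $\phi(g)=T^gk-k$. It is continuous, and $A$-valued since $\int k_n(g^{-1}x)\,d\lambda(x)=\int k_n\,d\lambda$. And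
$$d\phi(g,h)=T^g\phi(h)-\phi(gh)+\phi(g)=(T^{gh}k-T^gk)-(T^{gh}k-k)+(T^gk-k)=0.$$

**Step 4: $\phi$ is not a coboundary.** Suppose $a\in A$ and $\phi(g)=T^ga-a$ for a.e. $g$. Put $f=k-a\in X$. Then $T^gf=f$ for a.e. $g$. The set of such $g$ is closed and its complement is an open null set, hence empty; so $T^gf=f$ for all $g$. Each continuous $f_n$ is therefore left-invariant, i.e. constant, with value $\int f_n\,d\lambda=\int k_n\,d\lambda-0=1$. Then $N(f)\ge\sum_nN_n(\mathbf 1)\ge\sum_n1=\infty$, a contradiction. Hence $[\phi]\ne0$.

**Step 5: a copy of $\ell^\infty/\ell^q$.** For $c\in\ell^\infty$ write $ck=(c_nk_n)_n$, which lies in $X$ as $N(ck)\le\|c\|_\infty^qN(k)$, and put $\phi_c(g)=T^g(ck)-ck$. As in Step 3 it is an $A$-valued cocycle, and $c\mapsto[\phi_c]$ is linear. If $\phi_c=da$ with $a\in A$, Step 4 shows that $ck-a$ is invariant, so it equals $(c_n\mathbf 1)_n$; membership in $X$ gives $\sum_n|c_n|^q\le\sum_nN_n(c_n\mathbf 1)<\infty$, i.e. $c\in\ell^q$. Conversely, if $c\in\ell^q$, then $\sum_nN_n(c_n\mathbf 1)=\sum_n|c_n|^q(1+v_n)<\infty$, so $a=(c_n(k_n-\mathbf 1))_n$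 is in $X$, hence in $A$, and $da=\phi_c$ because constants are invariant. Thus the kernel is exactly $\ell^q$, and $\ell^\infty/\ell^q\hookrightarrow\mathrm H^1_{\mathrm m}(G,A)$.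

**Step 6: $A$ is not locally convex.** This follows from the known vanishing for Fréchet modules. A direct proof shows the Riemann sums of (1) blowing up. For each $j$, partition $G$ into finitely many Borel sets $E_i$ of diameter $<1/j$, pick $g_i\in E_i$, and let $m_j=\sum_i\lambda(E_i)\phi(g_i)$, a point of the convex hull of the compact set $\phi(G)$. Its $n$-th coordinate is $x\mapsto\sum_i\lambda(E_i)k_n(g_i^{-1}x)-k_n(x)$. Since $(g,x)\mapsto k_n(g^{-1}x)$ is uniformly continuous on $G\times G$, this converges uniformly in $x$ to $\int k_n(g^{-1}x)\,d\lambda(g)-k_n(x)=1-k_n(x)$. Hence for every $M$,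
$$\liminf_jN(m_j)\ge\sum_{n\le M}N_n(1-k_n)\ge\sum_{n\le M}\lambda(G\setminus U_n)\ge M/2,$$
so $N(m_j)\to\infty$. If $A$ were locally convex, $\{N\le1\}$ would contain a convex neighborhood $W$ of $0$. The sets $sW$ increase with $s$ and their interiors cover $A$, so $\phi(G)\subset tW$ for some $t>0$. Then the convex hull of $\phi(G)$ also lies in $tW$, and $N(m_j)\le t^q$ for all $j$, a contradiction. $\blacksquare$

**Theorem 2.** For a compact metric group $G$ the following are equivalent:

1. $G$ is infinite;
2. $\mathrm H^p_{\mathrm m}(G,A)\ne(0)$ for some separable F-space $A$ that is a Polish $G$-module and some $p\ge1$;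
3. for every $q\in(0,1)$ there is a separable $q$-Banach space $A$ with an isometric linear continuous $G$-action and $\mathrm H^1_{\mathrm m}(G,A)\ne(0)$.

*Proof.* 1 implies 3 by Theorem 1, and 3 implies 2 trivially. If $G$ is finite, (4) says that all these groups vanish, so 2 implies 1. $\blacksquare$

## A tautological cocycle of degree $p$ on a finite group

For higher degrees the result is as follows.

**Theorem 3.** Let $G$ be a product of countably infinitely many nontrivial finite groups, let $p\ge1$ and $0<q<1$. There is a separable non-locally-convex $q$-Banach space $A$ with a continuous isometric linear $G$-action such that $\mathrm H^p_{\mathrm m}(G,A)\ne(0)$. Consequently the countable product over $p\ge1$ of these modules is one separable F-space with $\mathrm H^p_{\mathrm m}\ne(0)$ for all $p\ge1$.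

For degrees $p\ge2$ these notes claim only what Theorem 3 and Corollary 8 below say; they make no claim for every infinite compact metric group (for instance $\mathbb T$).

The plan is the same: coordinates $n=1,2,\dots$, in the $n$-th of which a cocycle of bounded size has only large primitives. Let $\Gamma$ be a finite group with $|\Gamma|=m$. Put $C_k=\mathbb R[\Gamma^{k+1}]$ for $k\ge0$ and $C_{-1}=\mathbb R$; regard $F\in C_k$ as a function on $\Gamma^{k+1}$, write $[x_0,\dots,x_k]$ for the basis vectors, and let
$$\nu(F)=\sum_x|F(x)|^q,\qquad(hF)(x)=F(h^{-1}x),\qquad\partial[x_0,\dots,x_k]=\sum_{i=0}^k(-1)^i[x_0,\dots,\widehat{x_i},\dots,x_k],$$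
with the diagonal action of $h\in\Gamma$, so $h[x]=[hx]$. On $C_{-1}$ the action is trivial and $\nu(c)=|c|^q$. On $C_0$, $\partial$ is the augmentation $\varepsilon(F)=\sum_xF(x)$. We have $\partial\partial=0$, $\partial$ is equivariant, and
$$\nu(\partial F)\le\sum_x|F(x)|^q\,\nu(\partial[x])\le(k+1)\,\nu(F)\qquad(F\in C_k).\tag{7}$$
Let $Z_k=\ker(\partial|_{C_k})$.

**Definition (homogeneous cochains).** A homogeneous $r$-cochain of $\Gamma$ with values in a module $V$ is an equivariant map $\Psi:\Gamma^{r+1}\to V$, i.e. $\Psi(h\gamma)=h\Psi(\gamma)$, with $d\Psi(\gamma_0,\dots,\gamma_{r+1})=\sum_i(-1)^i\Psi(\dots,\widehat{\gamma_i},\dots)$.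

They correspond to inhomogeneous cochains by $\psi(g_1,\dots,g_r)=\Psi(e,g_1,g_1g_2,\dots,g_1\cdots g_r)$, with inverse $\Psi(\gamma_0,\dots,\gamma_r)=\gamma_0\,\psi(\gamma_0^{-1}\gamma_1,\dots,\gamma_{r-1}^{-1}\gamma_r)$. Evaluating $d\Psi$ at $(e,g_1,\dots,g_1\cdots g_{r+1})$, the term $i=0$ is $\Psi(g_1,g_1g_2,\dots)=g_1\psi(g_2,\dots,g_{r+1})$, the terms $1\le i\le r$ merge $g_i$ and $g_{i+1}$, and the last drops $g_{r+1}$: this is (2). For example, if $r=1$ then $\psi(g)=\Psi(e,g)$. The same correspondence holds for continuous cochains of a topological group.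

For $p\ge1$ put
$$\Phi_p(\gamma_0,\dots,\gamma_p)=\partial[\gamma_0,\dots,\gamma_p]\in Z_{p-1}.$$
It is equivariant, $\nu(\Phi_p)\le p+1$, and $d\Phi_p(\gamma_0,\dots,\gamma_{p+1})=\partial\partial[\gamma_0,\dots,\gamma_{p+1}]=0$. In the larger module $C_{p-1}$ it has the small primitive $\tau(\gamma_0,\dots,\gamma_{p-1})=[\gamma_0,\dots,\gamma_{p-1}]$, because $d\tau=\Phi_p$. We claim that primitives with values in $Z_{p-1}$ are large.

For $p=1$ this can be seen by hand: $\Phi_1(\gamma_0,\gamma_1)=[\gamma_1]-[\gamma_0]$ has $\nu\le2$, and its only primitive in $Z_0$ is $\Psi(\gamma)=[\gamma]-\frac1m\sum_{x}[x]$, with $\nu(\Psi)=(1-\frac1m)^q+(m-1)m^{-q}$. For $p\ge2$ primitives are not unique, so one must bound all of them at once.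

**Lemma 4.** If $\Psi:\Gamma^p\to Z_{p-1}$ is equivariant and $d\Psi=\Phi_p$, then the uniform average over $\Gamma^p$ satisfies $\mathbb E\,\nu(\Psi)\ge m^{1-q}/p!-2$.

The natural approach is to lower the degree. Put $\Theta=\tau-\Psi$, a cocycle with values in $C_{p-1}$. Freezing its first variable gives $\gamma\mapsto\Theta(z,\gamma)$, which is a primitive of $\Theta$ but not equivariant. Averaging over $z$ repairs equivariance, but by (5) it costs a factor $m^{1-q}$, which is exactly the factor we hope to keep. The way out is that an element of $C_{p-1}$ is a function of $x=(x_0,\dots,x_{p-1})$: let the frozen variable *depend on $x$*, as $z=x_0y$. This is equivariant for each $y$, and the average over $y$ can be taken outside $\nu$, where it costs nothing.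

*Proof of Lemma 4.* The cochain $\Theta=\tau-\Psi:\Gamma^p\to C_{p-1}$ is equivariant, $d\Theta=\Phi_p-\Phi_p=0$, and $\mathbb E\,\nu(\Theta)\le1+\mathbb E\,\nu(\Psi)$. We induct on $p$.

**Step 1: the case $p=1$.** Here $d\Theta(\gamma_0,\gamma_1)=\Theta(\gamma_1)-\Theta(\gamma_0)=0$, so $\Theta$ is constant. By equivariance its value is a $\Gamma$-invariant element of $\mathbb R[\Gamma]$, i.e. $c\sum_x[x]$. Since $\varepsilon(\Psi)=0$, $\varepsilon(\Theta)=1$ and $c=1/m$. So $\nu(\Theta)=m\cdot m^{-q}=m^{1-q}$ and $\mathbb E\,\nu(\Psi)\ge m^{1-q}-1$.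

**Step 2: an equivariant primitive of $\Theta$ that is no larger than $\Theta$ on average.** Let $p\ge2$ and assume the lemma for $p-1$. For $y\in\Gamma$ define $\Lambda_y:\Gamma^{p-1}\to C_{p-1}$ by
$$\Lambda_y(\gamma_0,\dots,\gamma_{p-2})(x)=\Theta(x_0y,\gamma_0,\dots,\gamma_{p-2})(x),\qquad x=(x_0,\dots,x_{p-1}).$$

It is equivariant, because $\Theta$ is:
$$\Lambda_y(h\gamma)(x)=\Theta(h\cdot h^{-1}x_0y,\,h\gamma)(x)=\Theta(h^{-1}x_0y,\gamma)(h^{-1}x)=\Lambda_y(\gamma)(h^{-1}x).$$

It is a primitive: evaluate $0=d\Theta(x_0y,\gamma_0,\dots,\gamma_{p-1})$ at $x$ to get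
$$\Theta(\gamma_0,\dots,\gamma_{p-1})(x)=\sum_{i=0}^{p-1}(-1)^i\,\Theta(x_0y,\gamma_0,\dots,\widehat{\gamma_i},\dots,\gamma_{p-1})(x),$$
i.e. $d\Lambda_y=\Theta$.

Its size: for fixed $x$, as $y$ is uniform on $\Gamma$ so is $x_0y$. Hence for each $\gamma\in\Gamma^{p-1}$,
$$\mathbb E_y\,\nu(\Lambda_y(\gamma))=\sum_x\mathbb E_y|\Theta(x_0y,\gamma)(x)|^q=\sum_x\mathbb E_z|\Theta(z,\gamma)(x)|^q=\mathbb E_z\,\nu(\Theta(z,\gamma)).$$
Averaging over $\gamma$ too, some $y$ satisfies $\mathbb E_\gamma\,\nu(\Lambda_y(\gamma))\le\mathbb E\,\nu(\Theta)\le1+\mathbb E\,\nu(\Psi)$. Fix this $y$.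

**Step 3: apply $\partial$ and use the induction.** Put $\Psi'=\partial\Lambda_y:\Gamma^{p-1}\to Z_{p-2}$, an equivariant map. As $\partial\Psi=0$, we get $d\Psi'=\partial d\Lambda_y=\partial\Theta=\partial\tau=\Phi_{p-1}$. By the induction hypothesis and (7) on $C_{p-1}$,
$$\frac{m^{1-q}}{(p-1)!}-2\le\mathbb E\,\nu(\Psi')\le p\,\big(1+\mathbb E\,\nu(\Psi)\big).$$
So $\mathbb E\,\nu(\Psi)\ge m^{1-q}/p!-\frac2p-1\ge m^{1-q}/p!-2$, as $p\ge2$. $\square$

## Measurable and continuous cochains on a profinite group

In the infinite product $G=\prod\Gamma_n$ we shall want to restrict a primitive to the subgroup $\Gamma_n$. That subgroup is a null set, so a measurable primitive has no values there; nor need it be bounded. Both difficulties disappear if the primitive is continuous. Let $\mathrm H^p_c$ denote cohomology with continuous cochains. A group is profinite and metrizable when it is compact, metrizable and zero-dimensional (its clopen sets form a base); for example $\{0,1\}^{\mathbb N}=(\mathbb Z/2)^{\mathbb N}$, or $\prod\Gamma_n$.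

**Proposition 5.** If $G$ is a metrizable profinite group, the natural map $\mathrm H^p_c(G,A)\to\mathrm H^p_{\mathrm m}(G,A)$ is an isomorphism for every Polish $G$-module $A$ and $p\ge0$.

This is in the spirit of D. Wigner, Trans. AMS 178 (1973); here is a proof. It is a dimension shift, needing long exact sequences and modules with no cohomology.

**Step 1: long exact sequences.** Let $0\to A\to B\xrightarrow{\pi}C\to0$ with $A$ a closed submodule of a Polish $G$-module $B$ and $C=B/A$. Then $C$ is a Polish $G$-module; its action is jointly continuous because $G\times B\to G\times C$ is an open surjection. By a textbook theorem $\pi$ has a Borel section $s$ (for $\mathbb R\to\mathbb R/\mathbb Z$, take representatives in $[0,1)$). If $f:G^p\to C$ is measurable, $s\circ f$ is a measurable lift. So $0\to\mathcal C^\bullet(G,A)\to\mathcal C^\bullet(G,B)\to\mathcal C^\bullet(G,C)\to0$ is exact, and $\mathrm H_{\mathrm m}$ has a long exact sequence, for any compact metric $G$.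

For continuous cochains, with $G$ profinite, we need: every continuous $f:K\to C$, $K$ compact metrizable zero-dimensional, lifts to a continuous map $K\to B$. This is a case of Michael's zero-dimensional selection theorem. Directly, let $|\cdot|$ be the distance to $0$ for a complete invariant metric on $B$, and $|c|=\inf\{|b|:\pi b=c\}$ on $C$, which gives the quotient topology. Partition $K$ into finitely many clopen pieces on which $f$ varies by less than $1$, and on each let $f_0$ be a fixed lift of one value of $f$; so $|f-\pi f_0|<1$. Given a locally constant $f_j:K\to B$ with $|f-\pi f_j|<2^{-j}$, partition $K$ into finitely many clopen pieces on which $f_j$ is constant and $f$ varies by less than $2^{-j-1}$. On a piece containing $x_0$, choose a lift $b$ of $f(x_0)-\pi f_j(x_0)$ with $|b|<2^{-j}$ and put $f_{j+1}=f_j+b$. On that piece $f(x)-\pi f_{j+1}(x)=f(x)-f(x_0)$, so $|f-\pi f_{j+1}|<2^{-j-1}$, while $|f_{j+1}-f_j|<2^{-j}$. The uniform limit of $(f_j)$ is a continuous lift of $f$.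

Since $G^p$ is compact metrizable zero-dimensional, $\mathrm H_c$ also has long exact sequences. A continuous lift is a measurable lift, so the natural map commutes with the connecting maps $\delta$.

**Step 2: two modules without higher cohomology.** Let $M=C(G,A)$ with the uniform topology and $L=L^0(G,A)$, each with
$$(T^gf)(x)=T^g\big(f(g^{-1}x)\big).$$
Both are Polish groups, and $A$ sits in each as the closed subgroup of constants, equivariantly.

The actions are jointly continuous. Let $g_j\to g$ and $f_j\to f$. In $M$: if $x_j\to x$, then $f_j(g_j^{-1}x_j)\to f(g^{-1}x)$, hence $T^{g_j}(f_j(g_j^{-1}x_j))\to T^g(f(g^{-1}x))$; on a compact metric space this convergence along all sequences to a continuous limit is uniform convergence. In $L$: translation is continuous for each fixed $f$ (clear for simple functions, as $g\mapsto\mathbf 1_{gE}$ is continuous in measure, and simple functions are dense), and it is isometric for $\rho$, so $f_j(g_j^{-1}\cdot)\to f(g^{-1}\cdot)$ in measure. Every subsequence has a further one converging a.e., along which $T^{g_j}(f_j(g_j^{-1}x))\to T^g(f(g^{-1}x))$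 for a.e. $x$ by joint continuity on $A$. So the convergence is in measure.

**Lemma 6.** For $r\ge1$, $\mathrm H^r_c(G,M)=0$ and $\mathrm H^r_{\mathrm m}(G,L)=0$. The statement for $L$ holds for every compact metric group $G$.

The second equality is due to Moore (*Group extensions and cohomology for locally compact groups III*, Trans. AMS 221 (1976)). The proof extends the formula used above for $L^q(G)$. For a cocycle $\phi$ and $t\in G$ put
$$\psi(g_1,\dots,g_{r-1})(x)=T^{xt^{-1}}\big(\phi(tx^{-1},g_1,\dots,g_{r-1})(t)\big).\tag{8}$$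
Write $u=tx^{-1}$, so $u^{-1}t=x$ and $u^{-1}=xt^{-1}$. Since $(T^u\phi(g_1,\dots,g_r))(t)=T^u(\phi(g_1,\dots,g_r)(x))$, applying $T^{u^{-1}}$ to the identity $d\phi(u,g_1,\dots,g_r)(t)=0$ gives
$$\phi(g_1,\dots,g_r)(x)=T^{xt^{-1}}\Big[\phi(ug_1,g_2,\dots,g_r)+\sum_{i=1}^{r-1}(-1)^i\phi(u,\dots,g_ig_{i+1},\dots)+(-1)^r\phi(u,g_1,\dots,g_{r-1})\Big](t).\tag{9}$$
The last terms are those of $d\psi(g_1,\dots,g_r)(x)$ by (8), and so is the first, since
$$(T^{g_1}\psi(g_2,\dots,g_r))(x)=T^{g_1}T^{g_1^{-1}xt^{-1}}\big(\phi(tx^{-1}g_1,g_2,\dots,g_r)(t)\big)=T^{xt^{-1}}\big(\phi(ug_1,g_2,\dots,g_r)(t)\big).$$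
So $\phi=d\psi$. In the continuous case take $t=e$: the right side of (8) is jointly continuous in $(g_1,\dots,g_{r-1},x)$, so $\psi$ is a continuous map $G^{r-1}\to C(G,A)$. In the measurable case represent $\phi$ by a jointly measurable function (Fact A). The cocycle identity at $(u,g_1,\dots,g_r)$, evaluated at $t$, holds for a.e. $(u,g_1,\dots,g_r,t)$. The map $(g_1,\dots,g_r,x,t)\mapsto(tx^{-1},g_1,\dots,g_r,t)$ preserves Haar measure. So for a.e. $t$ the function in (8) is measurable in $(g_1,\dots,g_{r-1},x)$, hence defines an element of $\mathcal C^{r-1}(G,L)$, and (9) holds for a.e. $(g_1,\dots,g_r,x)$. Fix such a $t$. $\square$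

**Step 3: induction on the degree.** For $p=0$ both groups are $A^G$: if $T^ga=a$ for a.e. $g$, then for all $g$, as in Step 4 of Theorem 1. Let $p\ge1$ and assume the proposition in degrees below $p$ for all Polish $G$-modules.

*Surjectivity.* Let $x\in\mathrm H^p_{\mathrm m}(G,A)$. As $\mathrm H^p_{\mathrm m}(G,L)=0$, $x=\delta y$ with $y\in\mathrm H^{p-1}_{\mathrm m}(G,L/A)$. By induction $y$ is the image of some $y'\in\mathrm H^{p-1}_c(G,L/A)$, and $\delta y'\in\mathrm H^p_c(G,A)$ maps to $x$.

*Injectivity.* Let $x\in\mathrm H^p_c(G,A)$ map to $0$. As $\mathrm H^p_c(G,M)=0$, $x=\delta y$ with $y\in\mathrm H^{p-1}_c(G,M/A)$. Its measurable image $y_{\mathrm m}$ has $\delta y_{\mathrm m}=0$, so $y_{\mathrm m}$ comes from $\mathrm H^{p-1}_{\mathrm m}(G,M)\cong\mathrm H^{p-1}_c(G,M)$, say from $z'\in\mathrm H_c^{p-1}(G,M)$. The image of $z'$ in $\mathrm H^{p-1}_c(G,M/A)$ and $y$ have the same measurable image, so they are equal, by injectivity in degree $p-1$ for $M/A$. Hence $y$ comes from $\mathrm H^{p-1}_c(G,M)$, and $x=\delta y=0$. $\square$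

## Nonzero classes in every degree for infinite products of finite groups

We can now prove Theorem 3.

**Step 1: the module and the cocycle.** Grouping the factors into finite blocks, write $G=\prod_{n\ge1}\Gamma_n$ with $\Gamma_n$ finite and $|\Gamma_n|^{1-q}\ge4^n$. Let $\pi_n:G\to\Gamma_n$ be the projections and
$$A=\Big\{F=(F_n):F_n\in Z_{p-1}(\Gamma_n),\ N(F)=\sum_n2^{-n}\nu(F_n)<\infty\Big\},$$
with $G$ acting on the $n$-th coordinate through $\pi_n$. Each coordinate is a finite-dimensional space with a $q$-norm preserved by $G$, on which $g\mapsto gF_n$ is locally constant. As in Step 2 of Theorem 1, $A$ is a separable $q$-Banach space with a continuous isometric linear action. Consider the homogeneous cochain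
$$\Phi(g_0,\dots,g_p)=\big(\partial[\pi_ng_0,\dots,\pi_ng_p]\big)_{n\ge1}.$$
It is an equivariant cocycle because each coordinate is, $N(\Phi)\le\sum_n2^{-n}(p+1)=p+1$, and it is continuous, since coordinates are locally constant and tails are at most $(p+1)\sum_{n>M}2^{-n}$.

**Step 2: no primitive.** Suppose the class of (the inhomogeneous form of) $\Phi$ in $\mathrm H^p_{\mathrm m}(G,A)$ is $0$. By injectivity in Proposition 5 there is a continuous inhomogeneous primitive, hence a *continuous* homogeneous $\Psi:G^p\to A$ with $d\Psi=\Phi$ everywhere. By compactness $C:=\sup N(\Psi)<\infty$. Restrict $\Psi$ to the subgroup $\Gamma_n\subset G$ ($n$-th factor), on which $\pi_n$ is the identity, and take the $n$-th coordinate. This is an equivariant $\Psi_n:\Gamma_n^p\to Z_{p-1}(\Gamma_n)$ with $d\Psi_n=\Phi_p$ and $\nu(\Psi_n)\le2^nC$ everywhere. Lemma 4 gives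
$$2^nC\ge\mathbb E\,\nu(\Psi_n)\ge\frac{|\Gamma_n|^{1-q}}{p!}-2\ge\frac{4^n}{p!}-2\qquad\text{for all }n,$$
which is false for large $n$. So $\mathrm H^p_{\mathrm m}(G,A)\ne(0)$, and by the known vanishing for Fréchet modules $A$ is not locally convex.

**Step 3: all degrees at once.** Write $A_p$ for the module just built. The product $\prod_{p\ge1}A_p$ is a separable F-space and a Polish $G$-module. The inclusion of $A_p$ and the projection to $A_p$ are continuous and equivariant with composite the identity, so $\mathrm H^p_{\mathrm m}(G,A_p)\ne(0)$ is a direct summand of $\mathrm H^p_{\mathrm m}(G,\prod_{j\ge1}A_j)$. $\blacksquare$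

## Passing from a closed subgroup to the whole group

Let $K$ be a closed subgroup of a compact metric group $G$. For a Polish $K$-module $A$ put
$$\operatorname{Ind}A=\{f\in L^0(G,A):\text{for all }k\in K,\ f(kg)=T^kf(g)\text{ for a.e. }g\},$$
with $G$ acting by right translation, $f\mapsto f(\cdot\,\gamma)$. It is closed in $L^0(G,A)$, since each $f\mapsto f(k\,\cdot)-T^kf$ is continuous, and right translation is jointly continuous as in Step 2 of Proposition 5; so it is a Polish $G$-module. For $K=\{e\}$ it is all of $L^0(G,A)$; for $K=G$ it will turn out to be $A$.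

**Lemma 7 (Moore's version of Shapiro's lemma, loc. cit.).** $\mathrm H^p_{\mathrm m}(G,\operatorname{Ind}A)\cong\mathrm H^p_{\mathrm m}(K,A)$ for all $p\ge0$.

*Proof.* We use this remark: **(I)** if $H$ is measurable on $K\times Y$ and for each $k$ we have $H(kx,y)=H(x,y)$ for a.e. $(x,y)$, then $H(x,y)=h(y)$ a.e. for some measurable $h$. Indeed, by Fubini the equality holds for a.e. $(k,x,y)$; as $(k,x,y)\mapsto(kx,x,y)$ preserves measure, $H(x',y)=H(x,y)$ for a.e. $(x',x,y)$. Fix a generic $x'$ and let $h(y)=H(x',y)$.

**Step 1: $\operatorname{Ind}$ is exact.** Let $Y=K\backslash G$ with Borel section $s:Y\to G$. Then $(k,y)\mapsto ks(y)$ is a Borel isomorphism $K\times Y\to G$; Haar measure of $G$, being invariant under left translation by $K$, becomes the product of the Haar measure of $K$ and a probability measure on $Y$. For $f\in\operatorname{Ind}A$ the function $H(k,y)=T^{k^{-1}}f(ks(y))$ satisfies the hypothesis of (I). So $f(ks(y))=T^kh(y)$ for some $h\in L^0(Y,A)$, and every such $h$ gives an element of $\operatorname{Ind}A$. (For $K=G$, $Y$ is a point.)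 Now let $0\to A\to B\to C\to0$ be as in Step 1 of Proposition 5, for $K$-modules. The kernel of $\operatorname{Ind}B\to\operatorname{Ind}C$ is $\operatorname{Ind}A$. The map is onto: lift $h\in L^0(Y,C)$ to $L^0(Y,B)$ by a Borel section. By the open mapping theorem for Polish groups $\operatorname{Ind}C\cong\operatorname{Ind}B/\operatorname{Ind}A$. So there is a long exact sequence for $\mathrm H_{\mathrm m}(G,\operatorname{Ind}\,\cdot\,)$.

**Step 2: degree $0$.** An $f\in\operatorname{Ind}A$ invariant under right translations is a.e. a constant $a$ (by (I) applied to $x\mapsto f(x^{-1})$ on $G$), and $a=T^ka$ for all $k\in K$. So $(\operatorname{Ind}A)^G\cong A^K$, naturally in $A$.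

**Step 3: $\operatorname{Ind}$ of $L=L^0(K,A)$ has no higher cohomology.** By Fact A an element of $\operatorname{Ind}L$ is a function $F(g,x)$ on $G\times K$ such that for each $k$, $F(kg,x)=T^kF(g,k^{-1}x)$ a.e. Put $H(x,g)=T^{x^{-1}}F(xg,x)$. Then
$$H(kx,g)=T^{x^{-1}}T^{k^{-1}}F(kxg,kx)=T^{x^{-1}}F(xg,x)=H(x,g),$$
so by (I) $H(x,g)=h(g)$, i.e. $F(g,x)=T^xh(x^{-1}g)$ with $h\in L^0(G,A)$. Conversely, each $h$ gives such an $F$, since $T^kT^{k^{-1}x}h(x^{-1}kg)=T^xh(x^{-1}kg)$. The map $h\mapsto F$ is a bijective homomorphism, continuous (pass to a.e. convergent subsequences), hence an isomorphism of Polish groups; it carries right translation of $h$ to right translation of $F$ in $g$. Replacing $h(x)$ by $h(x^{-1})$ turns right into left translation: $\operatorname{Ind}L\cong L^0(G,A_0)$ with $(T^\gamma f)(x)=f(\gamma^{-1}x)$, where $A_0$ is $A$ with the trivial $G$-action. By Lemma 6, $\mathrm H^r_{\mathrm m}(G,\operatorname{Ind}L)=0$ for $r\ge1$; also $\mathrm H^r_{\mathrm m}(K,L)=0$.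

**Step 4: dimension shift.** Apply the long exact sequences to $0\to A\to L\to L/A\to0$ and to its image under $\operatorname{Ind}$. By Step 2, both $\mathrm H^1_{\mathrm m}(K,A)$ and $\mathrm H^1_{\mathrm m}(G,\operatorname{Ind}A)$ are the cokernel of $L^K\to(L/A)^K$. For $p\ge2$, by induction on $p$ over all modules, $\mathrm H^p_{\mathrm m}(K,A)\cong\mathrm H^{p-1}_{\mathrm m}(K,L/A)\cong\mathrm H^{p-1}_{\mathrm m}(G,\operatorname{Ind}(L/A))\cong\mathrm H^p_{\mathrm m}(G,\operatorname{Ind}A)$. $\square$

**Corollary 8.** Let $G$ be a compact metric group with a closed subgroup $K$ isomorphic to an infinite product of nontrivial finite groups. Then for every $p\ge1$ there is a separable non-locally-convex F-space $A'$ that is a Polish $G$-module with $\mathrm H^p_{\mathrm m}(G,A')\ne(0)$.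

*Proof.* Since $K$ is metrizable, the product is countable. Take $A$ from Theorem 3 for $K$ and $A'=\operatorname{Ind}A$, a closed linear subspace of the separable F-space $L^0(G,A)$. By Lemma 7, $\mathrm H^p_{\mathrm m}(G,A')\cong\mathrm H^p_{\mathrm m}(K,A)\ne(0)$. By the known vanishing for Fréchet modules, $A'$ is not locally convex. $\blacksquare$
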